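# Data placements with no optimum: the two ends of $x\ge 1$

## Blocks of size at most two

We have $v$ servers and we store $b$ data items, each on exactly $k$ servers. We want the $b$ blocks to overlap as little as possible, where overlap is measured by a polynomial with a free parameter $x\ge 1$. Can one placement be the best for all values of the parameter at once? For blocks of size at most two the answer is yes, and the proof is short. We begin there.

**Definition (placement).** Let $V$ be a set of $v$ points. A *data placement* of $b$ blocks of size $k\le v$ is a family $\mathcal F=(B_1,\dots,B_b)$ of $k$-subsets of $V$; blocks may repeat. Equivalently, it is a multiplicity function $m\ge 0$ on the $k$-subsets of $V$, with integer values and $\sum_B m(B)=b$.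

**Definition (polynomial, optimality).** Let $v_j$ be the number of ordered pairs $(B_i,B_l)$ with $i\ne l$ and $|B_i\cap B_l|=j$, and put
$$P(\mathcal F,x)=\sum_{j=0}^k v_jx^j=\sum_{i\neq l}x^{|B_i\cap B_l|}.$$
The placement $\mathcal F$ is *optimal* if $P(\mathcal F,x)\le P(\mathcal F',x)$ for every real $x\ge 1$ and every placement $\mathcal F'$ of $b$ blocks of size $k$ on the same $v$-set.

A single $\mathcal F$ must win for every $x\ge1$ simultaneously. The paper of Ruijing Liu and Junling Zhou, "Optimal data placements for triple replication", arXiv:2109.14140 (2021), is the source of the problem treated here.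

**Conjecture (Jean-Marie et al.).** For any nonnegative integers $v,k,b$ with $k\le v$ there exists an optimal data placement of $b$ blocks of size $k$ on a $v$-set.

**Example.** Let $v=4$, $k=2$, $b=3$. Up to relabeling, the placements are the path $12,23,34$ with $P=4x+2$, the triangle and the star with $P=6x$, the family $12,12,34$ with $P=2x^2+4$, the family $12,12,13$ with $P=2x^2+4x$, and $12,12,12$ with $P=6x^2$. Since $2x^2+4-(4x+2)=2(x-1)^2\ge 0$, and the other three are clearly at least $4x+2$ for $x\ge 1$, the path is optimal.

The square $(x-1)^2$ suggests expanding around $x=1$. For $T\subseteq V$ let $\lambda_T$ be the number of blocks, with multiplicity, that contain $T$, and put $S_t(\mathcal F)=\sum_{|T|=t}\lambda_T(\lambda_T-1)$. Since $(1+y)^{j}$ is the sum of $y^{|T|}$ over all subsets $T$ of a $j$-set,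
$$P(\mathcal F,1+y)=\sum_{i\ne l}\ \sum_{T\subseteq B_i\cap B_l}y^{|T|}=\sum_{T}y^{|T|}\lambda_T(\lambda_T-1)=\sum_{t=0}^kS_t(\mathcal F)\,y^t, \tag{1}$$
because $\lambda_T(\lambda_T-1)$ counts the ordered pairs $(i,l)$, $i\ne l$, with $T\subseteq B_i\cap B_l$. Here $S_0=b(b-1)$ is the same for all placements, and $S_k=\sum_B m(B)(m(B)-1)$. Two consequences are immediate. The range $x\ge 1$ is the range $y\ge 0$, so a placement that minimizes every $S_t$ is optimal. And since $\sum_{|T|=t}\lambda_T=b\binom kt$ is fixed, minimizing $S_t$ is the same as minimizing $\sum_{|T|=t}\lambda_T^2$.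

**Lemma 1.** Among integers $a_1,\dots,a_n$ with fixed sum and mean $s$, the sum $\sum a_i^2$ is minimal if and only if every $a_i$ lies in $\{\lfloor s\rfloor,\lceil s\rceil\}$. This condition holds whenever the $a_i$ differ pairwise by at most $1$.

*Proof.* If $a_i\ge a_j+2$, replace $a_i,a_j$ by $a_i-1,a_j+1$. The sum of squares changes by $-2a_i+2a_j+2\le -2$. So at a minimum all values differ by at most $1$. If all values lie in $\{t,t+1\}$ and both occur, then $t<s<t+1$ and the values are $\lfloor s\rfloor,\lceil s\rceil$; if only one value occurs, it is $s$. Finally, the sum determines how many $a_i$ equal $\lfloor s\rfloor$ and how many equal $\lceil s\rceil$, so all such choices give the same sum of squares, and this is the minimum. $\square$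

**Lemma 2 (complementation).** Replacing every block by its complement gives a bijection from placements with parameters $(v,k,b)$ to placements with parameters $(v,v-k,b)$ that preserves optimality.

*Proof.* We have $|B^c\cap C^c|=v-|B\cup C|=v-2k+|B\cap C|$. So complementing multiplies $P(\cdot,x)$ by $x^{v-2k}$, which is positive and the same for all placements. $\square$

**Theorem 1.** If $\min(k,v-k)\le 2$, an optimal placement exists for every $b$.

*Proof.* By Lemma 2 we may assume $k\le2$. For $k=0$ there is only one placement. For $k=1$, distribute the blocks over the points so that the $\lambda_x$ differ by at most $1$; by Lemma 1 this minimizes $S_1$, and $S_0$ is constant, so the placement is optimal.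

Let $k=2$ and write $b=q\binom v2+r$ with $0\le r<\binom v2$. Among simple graphs on $V$ with $r$ edges take one that minimizes $\sum_x\deg(x)^2$. We claim that its degrees differ by at most $1$. Suppose $\deg u\ge \deg w+2$. Removing $w$ from $N(u)$ and $u$ from $N(w)$ lowers both sizes by the same amount ($1$ if $uw$ is an edge, $0$ if not), so $|N(u)\setminus\{w\}|>|N(w)\setminus\{u\}|$. Hence some $z\in N(u)\setminus\{w\}$ is not in $N(w)$. Replace the edge $uz$ by $wz$: the graph stays simple, and $\sum\deg^2$ changes by $-2\deg u+2\deg w+2\le-2$, a contradiction.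

Now add $q$ copies of all pairs to this graph. Pair multiplicities are $q$ or $q+1$, and point multiplicities are $q(v-1)$ plus the degree, so both kinds differ by at most $1$. By Lemma 1 both $S_1$ and $S_2$ are minimal, and the placement is optimal. $\square$

What changes for larger $k$? For $k=2$ there are two coefficients to balance: points, and pairs. Balancing pairs is trivial because a pair is a block: it says only that no block is used too often. When $k\ge 3$, the coefficient $S_2$ counts pairs and $S_k$ counts blocks, and these are different demands.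

Sometimes both can be met. The Fano plane has $v=7$, $k=3$, $b=7$, each point in $3$ blocks, each pair in exactly one block, and no repeated block, so $S_1,S_2,S_3$ are all minimal and it is optimal, with $P=42x$. The theorems below say that in general the demands conflict. Throughout, $N=\binom vk$.

**Theorem 2.** Let $k\ge 4$, $3\le r\le k$, $v\ge 2k$ and
$$\frac{rk}{2}\le v\le \frac{r(2k+1-r)}{2}-1 .$$
Then for every integer $q\ge 1$ there is no optimal placement of $b=qN+r$ blocks of size $k$ on a $v$-set. As $r$ varies in $\{3,\dots,k\}$, this covers every $v$ with $2k\le v\le\frac{k(k+1)}2-1$.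

**Theorem 3.** Put $\ell=\min(k,v-k)$. If $\ell\ge 4$ and $v\le \ell^2-\ell-1$, then there are infinitely many $b$ for which no optimal placement exists.

So the conjecture is false. For $r=3$ the condition in Theorem 2 reads $2k\le v\le 3k-4$ (because $\frac{3k}2\le 2k$), and $2k\le 3k-4$ since $k\ge4$; thus every $k\ge 4$ fails. The smallest case of Theorem 2 is $v=8$, $k=4$, $b=70+3=73$. For fixed $k$, the statement "an optimal placement exists for all $v$ and $b$" is true for $k\le 2$ and false for every $k\ge 4$. The case $k=3$, $v\ge 6$ is not settled here.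

## What the two ends of $y\ge0$ force

This section reads off, from $y\to\infty$ and from $y\to0^+$, what an optimal placement must look like.

**Lemma 3.** Let $k\ge 2$ and let $\mathcal F$ be optimal. Then $\mathcal F$ minimizes $S_k$. It also minimizes $S_1$, and among the placements with minimal $S_1$ it minimizes $S_2$.

*Proof.* For a competitor $\mathcal F'$ look at $D(y)=P(\mathcal F',1+y)-P(\mathcal F,1+y)$, whose constant term is $0$ by (1). If $S_k(\mathcal F')<S_k(\mathcal F)$, the coefficient of $y^k$ is negative and $D(y)<0$ for large $y$. If $S_1(\mathcal F')<S_1(\mathcal F)$, the coefficient of $y$ is negative and $D(y)<0$ for small $y>0$. If $S_1$ agrees and $S_2(\mathcal F')<S_2(\mathcal F)$, then $D$ starts with a negative multiple of $y^2$, and again $D(y)<0$ for small $y>0$. $\square$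

Now let $b=qN+r$ with $0<r<N$. Write the multiplicity function of a placement as $m=q+f$. Then $f$ is integer-valued with
$$\sum_Bf(B)=r,\qquad f(B)\ge -q\ \text{ for all } B, \tag{2}$$
and conversely each such $f$ gives a placement. The values of $f$ may be negative: the placement then borrows blocks from the $q$ copies of the complete design. Put $d_x=\sum_{B\ni x}f(B)$ and $e(xy)=\sum_{B\supseteq\{x,y\}}f(B)$. We call $d$ the vector of *point degrees* and $e$ the *pair vector* of $f$. Counting gives
$$\sum_xd_x=rk,\qquad \sum_{xy}e(xy)=r\tbinom k2,\qquad \sum_{y\ne x}e(xy)=(k-1)d_x. \tag{3}$$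
Since $\lambda_x=q\binom{v-1}{k-1}+d_x$ and $\lambda_{xy}=q\binom{v-2}{k-2}+e(xy)$, and the sums in (2) and (3) are fixed, expanding the squares gives, with constants that depend only on $v,k,b$,
$$S_1=\sum_xd_x^2+\text{const},\qquad S_2=\sum_{xy}e(xy)^2+\text{const},\qquad S_k=\sum_Bf(B)^2+\text{const}. \tag{4}$$

**Lemma 4.** Let $k\ge2$, $b=qN+r$ with $0<r<N$, and let $\mathcal F$ be optimal, with $m=q+f$. Then $\mathcal F$ consists of $q$ copies of all $k$-sets together with $r$ distinct blocks $C_1,\dots,C_r$. The number $d_x$ is the number of $C_i$ that contain $x$, and $e(xy)$ is the number of $C_i$ that contain $x$ and $y$. All $d_x$ lie in $\{\lfloor rk/v\rfloor,\lceil rk/v\rceil\}$.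

*Proof.* By Lemma 3, $\mathcal F$ minimizes $S_k$, so by (4) it minimizes $\sum f^2$ subject to (2). The mean of $f$ is $r/N\in(0,1)$, and functions with values in $\{0,1\}$ and sum $r$ are admissible. By Lemma 1, $f$ takes only the values $0$ and $1$; it is the indicator of $r$ distinct blocks.

For the points, we need one placement with balanced point degrees. Take $V=\mathbb Z/v$ and the $r$ cyclic intervals $\{ik,ik+1,\dots,ik+k-1\}\bmod v$, $0\le i<r$, together with $q$ copies of all $k$-sets. The intervals traverse $rk$ consecutive places on the cycle, so each point is covered $\lfloor rk/v\rfloor$ or $\lceil rk/v\rceil$ times. (Intervals may coincide; this is allowed.) By Lemma 1 this placement attains the smallest value of $\sum d_x^2$ that is possible for integers with sum $rk$. The optimal $\mathcal F$ minimizes $S_1$, hence attains this value too, and Lemma 1 gives the claim. $\square$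

The disproof comes from a mismatch: large $y$ forces $f\in\{0,1\}$, while for small $y$ the competition is against all $f\ge -q$.

## Three blocks on eight points, and seventy-three

Take $v=8$, $k=4$. A sensible first attempt to disprove the conjecture uses few blocks, $b<N$, and looks for a repeated pair that the parameters force. Let $b=3$. Consider
$$C_1=\{1,2,3,4\},\qquad C_2=\{1,2,5,6\},\qquad C_3=\{3,5,7,8\}.$$
The points $1,2,3,5$ have degree $2$ and the others degree $1$. The blocks $C_1,C_2$ share the pair $12$. No choice of balanced degrees avoids such a pair: three blocks with four points of degree $2$ and four of degree $1$ satisfy $\sum_{i<j}|C_i\cap C_j|=\sum_x\binom{d_x}2=4>3$.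

But this yields no counterexample, because every competitor suffers from the same count. For any three blocks with pairwise intersection sizes $j_1,j_2,j_3$ we have $j_1+j_2+j_3=\sum_x\binom{d_x}2\ge 4$ by Lemma 1, since $\sum d_x=12$ on $8$ points. For $x\ge1$, lowering some $j_i$ until the sum is $4$ does not increase $\sum x^{j_i}$. If then $j\ge i+2$ for two of the exponents, replace them by $j-1,i+1$; since
$$x^j+x^i-x^{j-1}-x^{i+1}=(x-1)(x^{j-1}-x^i)\ge0,$$
this does not increase the value either, and it decreases the sum of squares of the exponents, so the process ends, at $\{2,1,1\}$. Hence $P\ge 2(x^2+2x)$ for every placement, and $(C_1,C_2,C_3)$ attains this. An optimal placement exists for $b=3$.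

Now add one copy of all $70$ four-sets, so $b=73$ and $q=1$. Call the result $\mathcal F$. It has the shape described in Lemma 4. But now blocks other than the $C_i$ can be taken away. Remove $\{1,2,3,6\}$ and $\{3,6,7,8\}$, and add $\{1,3,6,7\}$ and $\{2,3,6,8\}$; call the result $\mathcal F'$. None of these four blocks is a $C_i$. Compare coefficients.

- Each point is gained as often as it is lost, so $\Delta S_1=0$.
- The pair $12$ and the pair $78$ lose one each, the pairs $17$ and $28$ gain one each, and all other pairs are unchanged. In $\mathcal F$ we have $e(12)=2$, $e(78)=1$, $e(17)=e(28)=0$. So $\Delta S_2=(1-4)+(0-1)+1+1=-2$.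
- For triples, $312,612,378,678$ lose one each and $317,617,328,628$ gain one each, and all other triples are unchanged. The numbers of $C_i$ containing these triples are $1,1,1,0$ and $0,0,0,0$. All triples lie in $5$ blocks of the complete design, so that part cancels, and $\Delta S_3=8-2(1+1+1+0)=2$.
- Two blocks go from multiplicity $1$ to $0$ and two from $1$ to $2$, so $\Delta S_4=4$.

Altogether
$$P(\mathcal F',1+y)-P(\mathcal F,1+y)=-2y^2+2y^3+4y^4=2y^2(y+1)(2y-1).$$
So $\mathcal F'$ beats $\mathcal F$ for $1<x<\frac32$, and $\mathcal F$ beats $\mathcal F'$ for $x>\frac32$. This does not finish $b=73$, since we must treat every candidate $\mathcal F$ of the shape in Lemma 4. But it shows the move.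

## Trades, and the proof of Theorem 2

**Lemma 5 (trade).** Let $k\ge2$ and $v\ge k+2$, let $x,z,w,y$ be distinct points and let $U\subseteq V\setminus\{x,z,w,y\}$ with $|U|=k-2$; such a $U$ exists. The signed function
$$-[U\cup\{x,z\}]-[U\cup\{w,y\}]+[U\cup\{x,w\}]+[U\cup\{z,y\}]$$
has total $0$ and all its point degrees are $0$. Its pair vector is $-1$ on $xz$ and $wy$, $+1$ on $xw$ and $zy$, and $0$ elsewhere.

*Proof.* A set $U$ exists since $v-4\ge k-2$. The total is $-2+2$. Each of $x,z,w,y$ lies in one negative and one positive block, and each $u\in U$ in all four. A pair inside $U$ gets $-2+2=0$. A pair consisting of $u\in U$ and one of $x,z,w,y$ gets $-1+1=0$. The remaining pairs lie inside $\{x,z,w,y\}$, and they are read off directly. $\square$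

*Proof of Theorem 2.* Suppose that $\mathcal F$ is optimal for $b=qN+r$ with $q\ge1$. Since $1\le k\le v-1$ we have $N\ge v\ge2k>k\ge r$, so Lemma 4 applies; let $C_1,\dots,C_r$, $d$, $e$ be as there.

**Step 1. Two points in the same two blocks.** The purpose is to find a pair with $e=2$. Since $\frac{r(2k+1-r)}2=rk-\binom r2$, the hypothesis says
$$v\le rk-\tbinom r2-1<rk\le 2v .$$
So $1<rk/v\le 2$, and by Lemma 4 every $d_x$ is $1$ or $2$. From $\sum d_x=rk$, exactly $rk-v$ points have $d_x=2$, and $rk-v\ge\binom r2+1$. Each point with $d_x=2$ determines a pair of blocks. There are only $\binom r2$ pairs of blocks, so two distinct points $x,z$ lie in the same two blocks, say $C_1$ and $C_2$, and in no other $C_i$. Hence $e(xz)=2$.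

**Step 2. A partner pair outside.** To apply a trade with profit we need points $w,y$ that occur together in some $C_i$ but never with $x$ or $z$. Let $W=V\setminus(C_1\cup C_2)$. Since $|C_1\cap C_2|\ge2$, we have $|W|\ge v-2k+2\ge2$. For $u\in W$ we have $e(xu)=e(zu)=0$, because $x$ and $z$ lie only in $C_1$ and $C_2$.

We claim that some $C_i$ with $i\ge3$ contains two points of $W$. Suppose not. Then each of the $r-2\ge1$ blocks $C_3,\dots,C_r$ has at least $k-1$ points in $C_1\cup C_2$. None of these points is in $C_1\cap C_2$, since it would have degree at least $3$. Each point of $C_1\triangle C_2$ already lies in one of $C_1,C_2$, so it lies in at most one of $C_3,\dots,C_r$. Hence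
$$(r-2)(k-1)\le|C_1\triangle C_2|\le 2k-4<2(k-1),$$
so $r=3$. But every point has degree at least $1$, so the points of $W$ all lie in $C_3$, and $C_3$ contains $|W|\ge2$ points of $W$. This is a contradiction.

**Step 3. The trade.** We now decrease $S_2$ at fixed $S_1$. Take distinct $w,y\in W\cap C_i$ with $i\ge3$. Then $e(wy)\ge1$ and $e(xw)=e(zy)=0$, and the points $x,z,w,y$ are distinct because $x,z\in C_1\cap C_2$. Choose $U$ as in Lemma 5 ($v\ge2k\ge k+2$) and add the trade to the multiplicity function of $\mathcal F$. The two blocks that lose one, $U\cup\{x,z\}$ and $U\cup\{w,y\}$, are distinct, and each has multiplicity at least $q\ge1$; so the result $\mathcal F'$ is a placement with $b$ blocks. This is where $q\ge1$ is used. Point degrees do not change, so $S_1(\mathcal F')=S_1(\mathcal F)$. By (4),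
$$S_2(\mathcal F')-S_2(\mathcal F)=\bigl(1-2e(xz)\bigr)+\bigl(1-2e(wy)\bigr)+\bigl(1+2e(xw)\bigr)+\bigl(1+2e(zy)\bigr)\le 4-4-2=-2 .$$
This contradicts Lemma 3, since $\mathcal F$ has minimal $S_1$.

**Step 4. The values of $v$ that are covered.** Let $2k\le v\le\frac{k(k+1)}2-1$, and let $r\le k$ be the largest integer with $\frac{rk}2\le v$. Since $\frac{3k}2\le 2k\le v$, we have $r\ge3$. If $r=k$, the upper condition is $v\le\frac{k(k+1)}2-1$, which holds. If $r<k$, then $v<\frac{(r+1)k}2$ by maximality, and
$$r(2k+1-r)-(r+1)k=(r-1)(k-r)\ge0 ,$$
so $v<\frac{r(2k+1-r)}2$. The right side is the integer $rk-\binom r2$, so $v\le\frac{r(2k+1-r)}2-1$. $\blacksquare$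

## The pigeonhole stops at $v=\frac{k(k+1)}2$

Can we keep the same argument and take larger $v$? Step 1 needs $v\le rk-\binom r2-1$. As $r$ increases by one from $r$ to $r+1$, the quantity $rk-\binom r2$ changes by $k-r$. So its maximum over $r$ is attained at $r=k$ and $r=k+1$, and equals $\frac{k(k+1)}2$. For $v\ge\frac{k(k+1)}2$ there are never enough points of degree $2$. For $k=4$, $v=10$, the requirement $rk-v>\binom r2$ reads $2>3$, $6>6$, $10>10$ for $r=3,4,5$: the last two fail by exactly one.

So we need families with larger point degrees. A repeated pair is then forced whenever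
$$\sum_x\binom{d_x}2>\binom r2,$$
because $\sum_x\binom{d_x}2=\sum_{i<j}|C_i\cap C_j|$. But Step 2 does not carry over: there the degrees were at most $2$, so a point $x\in C_1\cap C_2$ met nothing outside $C_1\cup C_2$. With larger degrees, nothing in that argument produces a pair $wy$ with $e(wy)\ge1$ and $e(xw)=e(zy)=0$.

The way around is to give up improving $\mathcal F$ locally. Build one competitor that is good against every candidate: a signed function $f$ with balanced point degrees whose pair vector takes only the values $0$ and $1$. Such a pair vector is the edge set of a simple graph $G$, and by (3) its degrees must be $(k-1)d_x$. No family of honest blocks can have this pair vector when a repeated pair is forced. A signed family can. Two textbook-style facts are needed.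

**Erdős–Gallai theorem.** Nonnegative integers $\delta_1\ge\dots\ge\delta_n$ are the degrees of a simple graph if and only if their sum is even and, for every $1\le t\le n$,
$$\sum_{i\le t}\delta_i\le t(t-1)+\sum_{i>t}\min(t,\delta_i).$$

For distinct points $p,a,h,b$ the vector $\delta_{pa}-\delta_{ah}+\delta_{hb}-\delta_{bp}$ on the edges of a complete graph is called an *alternating 4-cycle*. Here $\delta_{pa}$ is $1$ on the edge $pa$ and $0$ elsewhere. Its sum over the edges at any vertex is $0$. By Lemma 5, with $x=p$, $w=a$, $y=h$, $z=b$, it is the pair vector of a trade when $v\ge k+2$.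

**Lemma 6.** Let $g$ be an integer vector on the edges of the complete graph on $n\ge3$ vertices such that the sum of $g$ over the edges at each vertex is $0$. Then $g$ is an integer combination of alternating 4-cycles.

*Proof.* We use induction on $n$. For $n=3$ with vertices $1,2,3$, the conditions give $g(12)=-g(13)$, $g(13)=-g(23)$, $g(23)=-g(12)$, hence $g(12)=-g(12)$ and $g=0$. Let $n\ge4$ and fix a vertex $p$ and another vertex $b$. Since $\sum_ag(pa)=0$, on the edges at $p$ the vector $g$ equals $\sum_{a\ne p,b}g(pa)(\delta_{pa}-\delta_{pb})$. For each such $a$ choose $h\notin\{p,a,b\}$ and subtract $g(pa)$ times the alternating 4-cycle $\delta_{pa}-\delta_{ah}+\delta_{hb}-\delta_{bp}$, which on the edges at $p$ is $\delta_{pa}-\delta_{pb}$. The resulting vector vanishes on all edges at $p$ and still has zero vertex sums. It lives on the other $n-1$ vertices, and induction applies. $\square$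

## Proof of Theorem 3

By Lemma 2 we may assume $k=\ell$. So $v\ge2k$, $k\ge4$ and $v\le k^2-k-1$. If $v\le\frac{k(k+1)}2-1$, Theorem 2 gives infinitely many $b$, one for each $q\ge1$. So assume
$$\frac{k(k+1)}2\le v\le k^2-k-1. \tag{5}$$

**Step 1. Choice of $r$.** We choose $r$ so that the target graph exists and a repeated pair is forced. A graph with degrees $(k-1)d_x$ needs $(k-1)d_x\le v-1$, so we take the largest possible degree: put
$$d=\Bigl\lfloor\frac{v-1}{k-1}\Bigr\rfloor,\qquad c=v-1-d(k-1)\in[0,k-2].$$
From (5), $v-1\le k^2-k-2=(k-1)^2+(k-3)$. So $d\le k-1$, and $d=k-1$ implies $c\le k-3$. Also $v-1\ge\frac{k^2+k-2}2=\frac{(k+2)(k-1)}2$, so $d\ge\lfloor\frac{k+2}2\rfloor\ge\frac{k+1}2$.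

Let $\rho$ be the integer in $[c+k,c+2k-1]$ with $\rho\equiv vd\pmod k$; it exists and is unique because the interval contains $k$ consecutive integers. Put $r=(vd-\rho)/k$. Then
$$k\le\rho\le 3k-3<\frac{k(k+1)}2\le v, \tag{6}$$
where the strict inequality is $(k-2)(k-3)>0$. Hence $vd-\rho\ge v-\rho>0$, so $r>0$, and $r<\frac{vd}k<v\le N$. Thus $0<r<N$ and Lemma 4 applies to $b=qN+r$. Moreover $\frac{rk}v=d-\frac\rho v$ lies strictly between $d-1$ and $d$. So in Lemma 4 the degrees are $d-1$ and $d$, and from $\sum d_x=vd-\rho$ exactly $\rho$ points have $d_x=d-1$ and $v-\rho$ points have $d_x=d$. We call such a vector $(d_x)$ *balanced*.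

For $k=4$, $v=10$: $d=3$, $c=0$, $\rho\in[4,7]$ with $\rho\equiv30\pmod 4$, so $\rho=6$ and $r=6$.

**Step 2. Balanced degrees satisfy $\sum_x\binom{d_x}2>\binom r2$.** This forces a repeated pair. We compute
$$\sum_xd_x(d_x-1)=\rho(d-1)(d-2)+(v-\rho)d(d-1)=(d-1)(vd-2\rho).$$
Put $T=rk=vd-\rho$. Then $vd-2\rho=T-\rho$ and $r(r-1)=T(T-k)/k^2$, so the claim is equivalent to
$$k^2(d-1)(T-\rho)>T(T-k).$$
Let $L=(d-1)k^2+k-vd$. Since $vd=T+\rho$, we have $k^2(d-1)=L-k+T+\rho$. Also $(T+\rho-k)(T-\rho)=T(T-k)-\rho(\rho-k)$. So the claim is equivalent to
$$L\,(vd-2\rho)>\rho(\rho-k). \tag{7}$$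
Substituting $v=1+c+d(k-1)$ gives $L=(d-1)k^2+k-d-cd-d^2(k-1)$. Since $(d-1)(k-1)(k-d)=dk^2-d^2k-k^2+d^2+k-d$, this is
$$L=(d-1)(k-1)(k-d)-cd. \tag{8}$$

*The case $k\ge5$.* First we show $L\ge k-1$. For fixed $k$ and $c$, the right side of (8) is a quadratic in $d$ with leading coefficient $-(k-1)$, hence concave, and on an interval it is at least the smaller of its two endpoint values. Recall $d\ge\frac{k+1}2\ge3$.

- If $c\le k-3$, then $2\le d\le k-1$. At $d=2$ the value is $(k-1)(k-2)-2c\ge(k-1)(k-2)-2(k-3)=k^2-5k+8$, and $k^2-5k+8-(k-1)=(k-3)^2\ge0$. At $d=k-1$ it is $(k-1)(k-2)-c(k-1)=(k-1)(k-2-c)\ge k-1$.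
- If $c=k-2$, then $2\le d\le k-2$. At $d=2$ the value is $(k-1)(k-2)-2(k-2)=(k-2)(k-3)$, and $(k-2)(k-3)-(k-1)=(k-3)^2-2>0$ for $k\ge5$. At $d=k-2$ it is $2(k-1)(k-3)-(k-2)^2=k^2-4k+2$, and $k^2-4k+2-(k-1)=k(k-5)+3>0$.

By (6), $vd-2\rho\ge vd-6k+6$ and $\rho(\rho-k)\le(3k-3)(2k-3)$. So (7) follows from $(k-1)(vd-6k+6)>(3k-3)(2k-3)$ (which makes $vd-6k+6$ positive, so that the bound $L\ge k-1$ may be used). Dividing by $k-1$, this is
$$vd>12k-15.$$
For $k\ge6$ we have $vd\ge\frac{k(k+1)}2\cdot\frac{k+1}2=\frac{k(k+1)^2}4\ge\frac{49}4k>12k-15$. For $k=5$ and $v\ge16$ we have $d\ge3$ and $vd\ge48>45$. The remaining case is $k=5$, $v=15$. There $d=3$, $c=2$, $\rho\in[7,14]$ with $\rho\equiv45\pmod5$, so $\rho=10$ and $r=7$; five points have degree $3$ and ten have degree $2$, and $\sum\binom{d_x}2=15+10=25>21=\binom72$.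

*The case $k=4$.* By (5), $v\in\{10,11\}$. For $v=10$ we found $\rho=6$, $r=6$; four points have degree $3$ and six have degree $2$, and $\sum\binom{d_x}2=12+6=18>15=\binom62$. For $v=11$: $d=3$, $c=1$, $\rho\in[5,8]$ with $\rho\equiv33\pmod4$, so $\rho=5$ and $r=7$; six points have degree $3$ and five have degree $2$, and $\sum\binom{d_x}2=18+5=23>21=\binom72$.

**Step 3. A simple graph with the right degrees.** Fix a balanced vector $(d_x)$ on $V$. We want a simple graph $G$ on $V$ with $\deg_G(x)=(k-1)d_x$. Equivalently, we want its complement, with degrees $v-1-(k-1)d_x$. By the definition of $c$, this is $c$ when $d_x=d$, and $a:=c+k-1$ when $d_x=d-1$. So we need a simple graph with $\rho$ vertices of degree $a$ and $v-\rho$ vertices of degree $c<a$.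

The degree sum is $v(v-1)-rk(k-1)$, which is even. We check the inequalities of the Erdős–Gallai theorem for $1\le t\le v$. The left side is at most $ta$. If $t\ge a+1$, then $t(t-1)\ge ta$ and the inequality holds. If $t\le a$, then $t<a+1=c+k\le\rho$. So the $t$ largest degrees all equal $a$, and at least $\rho-t$ further vertices have degree $a\ge t$. Therefore the right side is at least
$$t(t-1)+(\rho-t)t=t(\rho-1)\ge t(c+k-1)=ta .$$
So the complement exists, and with it $G$.

For $k=4$, $v=10$ the complement has six vertices of degree $3$ and four of degree $0$: one may take $K_{3,3}$ and four isolated points. Then $G$ has $45-9=36=6\binom42$ edges.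

**Step 4. A signed family with pair vector $1_G$.** We turn the graph into a function on $k$-sets. Start with the $r$ cyclic intervals from the proof of Lemma 4. Their degrees are $d-1$ on $\rho$ points and $d$ on the others, so after relabeling the points the degrees are exactly the chosen $d_x$. Let $e_0$ be the pair vector of this family. By (3), $\sum_{y\ne x}e_0(xy)=(k-1)d_x=\deg_G(x)$. Hence $g=1_G-e_0$ is an integer vector with all vertex sums $0$.

By Lemma 6, $g$ is an integer combination of alternating 4-cycles. By Lemma 5, each of them is the pair vector of a trade, which has total $0$ and zero point degrees; this uses $v\ge k+2$. Add the same combination of trades to the family of intervals. The result is an integer-valued function $f$ on $k$-sets with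
$$\sum_Bf(B)=r,\qquad\text{point degrees } d_x,\qquad\text{pair vector }1_G. \tag{9}$$
Put $q_0=\max\bigl(0,\max_B(-f(B))\bigr)$.

The function $f$ has a negative value, so $q_0\ge1$. Indeed, if $f\ge0$, it would be a family of $r$ blocks in which no pair of points occurs twice, so any two of the blocks would meet in at most one point and $\sum\binom{d_x}2\le\binom r2$, against Step 2. The competitor must borrow.

**Step 5. Contradiction for every $q\ge q_0$.** Let $q\ge q_0$ and $b=qN+r$, and suppose that $\mathcal F$ is optimal. By Lemma 4 and Step 1, $\mathcal F$ is $q$ copies of all $k$-sets plus distinct blocks $C_1,\dots,C_r$ whose degrees form a balanced vector, possibly different from the one fixed in Step 3. The inequality of Step 2 depends only on how many points have each degree. So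
$$\sum_{i<j}|C_i\cap C_j|=\sum_x\binom{d_x}2>\binom r2,$$
where $d_x$ are now the degrees in $\mathcal F$. Hence two of the blocks share two points, and the pair vector $e$ of $\mathcal F$ has $e(xz)\ge2$ for some pair.

Let $\mathcal F'$ be the placement with multiplicities $q+f$, with $f$ from (9). They are nonnegative because $q\ge q_0$, and their sum is $qN+r=b$. Its point degrees have the same multiset of values as those of $\mathcal F$, so by (4) $S_1(\mathcal F')=S_1(\mathcal F)$. By (3), $\sum e=\sum1_G=r\binom k2$. So by (4),
$$S_2(\mathcal F)-S_2(\mathcal F')=\sum_{xy}e(xy)^2-\sum_{xy}1_G(xy)^2=\sum_{xy}\bigl(e(xy)^2-e(xy)\bigr)>0,$$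
because each $e(xy)$ is a nonnegative integer and at least one is $\ge2$. This contradicts Lemma 3. So no optimal placement exists for $b=qN+r$ with any $q\ge q_0$, and these are infinitely many values of $b$. $\blacksquare$
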